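# Two Reservations on Restricted Machines: Why a Constant Factor Is Impossible

## Machines, reservations and benchmarks

There are $m$ machines and a finite set $\mathcal J$ of jobs. The size of job $j$ is a nonnegative random variable $P_j$; the $P_j$ are independent, and their distributions are known in advance. The load of a machine is the total size of the jobs assigned to it, and the makespan is the maximum load. Throughout, $\log$ is the natural logarithm.

**Definition (restricted machines).** Each job $j$ has a given nonempty set $M_j$ of eligible machines. Every assignment, of whatever kind, must place $j$ on a machine of $M_j$, and $j$ contributes $P_j$ to the load of whichever eligible machine processes it. When every $M_j$ is the set of all machines, we speak of identical machines.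

*Example.* With three machines and $M_1=\{1\}$, $M_2=\{1,2\}$, $M_3=\{2,3\}$, job 2 loads machine 1 or machine 2 by the same amount $P_2$, and it may not use machine 3.

**Definition (reservation, cost).** A $k$-reservation $\sigma$ gives each job a nonempty set $\sigma(j)\subseteq M_j$ of at most $k$ machines. It is chosen knowing only the distributions. After the sizes are realized, each job is put on one of its reserved machines; this is a consistent assignment. The cost is
$$\mathrm{cost}(\sigma)=\mathbb E\Big[\min_{\text{consistent assignments}}\text{makespan}\Big],$$
and $\mathrm{OPT}_k$ is the minimum cost over all $k$-reservations.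

For $k=1$ there is nothing left to decide after the sizes are seen: this is the usual non-adaptive stochastic load balancing problem. For $k=m$ we may reserve all of $M_j$ for every $j$, so $\mathrm{OPT}_m$ is the omniscient optimum: the expected minimum makespan when the assignment may depend arbitrarily on all realized sizes.

*Example.* Take two identical machines and three jobs, each of size $0$ or $1$ with probability $\frac12$. Up to symmetry there are two 1-reservations. All jobs on one machine costs $\frac32$. With jobs 1, 2 on machine 1 and job 3 on machine 2, the makespan is $\max(P_1+P_2,P_3)$, with expectation $\frac14\cdot2+\frac12\cdot1+\frac14\cdot\frac12=\frac98$. So $\mathrm{OPT}_1=\frac98$. Reserving both machines for every job gives makespan $\lceil X/2\rceil$, where $X$ is the number of jobs of size $1$. Its expectation is $\frac68\cdot1+\frac18\cdot2=1$, so $\mathrm{OPT}_2=\mathrm{OPT}_m=1$.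

**Definition (adaptive optimum).** An adaptive policy assigns jobs one at a time and irrevocably. Each choice of the next job and its machine may depend on the realized sizes of the jobs already assigned, and the size of a job is revealed only once it has been assigned. $\mathrm{OPT_{AD}}$ is the minimum expected makespan over adaptive policies.

We always have
$$\mathrm{OPT}_m\le \mathrm{OPT_{AD}},$$
because the assignment that an adaptive policy produces is, realization by realization, one of the assignments available to the omniscient optimum.

*Example.* The inequality can be strict. Take two identical machines and three jobs, each of size $1$ or $2$ with probability $\frac12$. The minimum makespan is $2,2,3,4$ when the number of jobs of size $2$ is $0,1,2,3$, so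
$$\mathrm{OPT}_m=\tfrac18\cdot2+\tfrac38\cdot2+\tfrac38\cdot3+\tfrac18\cdot4=\tfrac{21}8 .$$
An adaptive policy sees the first size $a$, then decides whether to put the second job on the same machine or on the other one; the third job then goes on a least-loaded machine. Let $b$ be the second size. If the two jobs are separated, the expected makespan is $\frac52$ for $\{a,b\}=\{1,1\}$ or $\{1,2\}$, and $\frac72$ for $a=b=2$. If they are together, the third job goes on the empty machine and the makespan is $a+b$. So after $a=1$ both decisions have value $\frac52$, and after $a=2$ separating has value $3$ while joining has value $\frac72$. Hence $\mathrm{OPT_{AD}}=\frac12\cdot\frac52+\frac12\cdot3=\frac{11}4>\frac{21}8$.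

**Definition (laminar).** The family $\{M_j\}$ is laminar if any two of its sets are nested or disjoint.

*Example.* $\{1,2,3,4\},\{1,2\},\{3\}$ is laminar. The family $\{1,2\},\{2,3\}$ is not. If the machines are partitioned into blocks and each $M_j$ is a block, the family is laminar.

**Definition (fractional assignment).** Given sizes $p_j$, a fractional assignment is a family $z_{ij}\ge0$ ($i\in M_j$) with $\sum_i z_{ij}=1$ for every $j$. The load of $i$ is $\sum_jp_jz_{ij}$, and the support is the set of pairs with $z_{ij}>0$.

*Example.* One job of size $t$ split equally between two machines gives loads $t/2$. Any integral assignment within the support has a machine of load $t$.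

## Constant factors with two reservations

For identical machines the following is known: there is a $2$-reservation whose cost is $O(\mathrm{OPT}_m)$. The paper by David Alemán Espinosa, Naveen Garg, Sharat Ibrahimpur, Neil Olver and Chaitanya Swamy, "Stochastic Load Balancing with Machine Reservations", arXiv:2607.25183 (2026), asks whether something similar holds for restricted machines.

1. Is there an absolute constant $c$ such that every restricted-machines instance admits a $2$-reservation $\sigma$ with $\mathrm{cost}(\sigma)\le c\cdot\mathrm{OPT}_m$?
2. If not, is there an absolute constant $c'$ such that every instance admits a $2$-reservation $\sigma$ with $\mathrm{cost}(\sigma)\le c'\cdot\mathrm{OPT_{AD}}$?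

The answer to both is no, and one family of instances shows it. Here is what we prove.

**Theorem 1.** For all integers $k,L\ge1$ there is a restricted-machines instance with $\mathrm{OPT}_m\le\mathrm{OPT_{AD}}\le\frac54$ in which every $k$-reservation has cost at least $(1-1/e)L$. Hence every $k$-reservation costs at least $\frac L2\mathrm{OPT_{AD}}\ge\frac L2\mathrm{OPT}_m$. Quantitatively, if $g:=\log m/k^2\ge13$, there are $m$-machine instances in which every $k$-reservation costs at least $\frac{g}{20\log g}\mathrm{OPT_{AD}}$.

**Theorem 2.** Every restricted-machines instance with $m\ge3$ admits a $1$-reservation of cost at most $\big(3\frac{\log m}{\log\log m}+2\big)\mathrm{OPT}_m$. Consequently, for every fixed $k$, the worst-case ratio of the best $k$-reservation to $\mathrm{OPT}_m$, and likewise to $\mathrm{OPT_{AD}}$, is $\Theta_k(\log m/\log\log m)$.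

**Theorem 3.** If $\{M_j\}$ is laminar and $m\ge2$, there is a $2\lceil\log m\rceil$-reservation of cost at most $17\,\mathrm{OPT}_m$.

## Easy instances, and the harmlessness of a single block

Some instances pose no difficulty. If every $|M_j|\le2$, then $\sigma(j)=M_j$ is a $2$-reservation of cost exactly $\mathrm{OPT}_m$. If all sizes are deterministic, reserving for each job its machine in an optimal assignment is a $1$-reservation of cost $\mathrm{OPT}_m$. If all $M_j$ equal one common set, we are back to identical machines.

The next simplest case is a partition of the machines into disjoint blocks, each job being eligible on exactly one block. A sensible first attempt is to use the identical-machines result inside each block separately. In block $b$ this gives a $2$-reservation with expected makespan at most a constant times the expected optimum of that block. The attempt stops at the maximum over blocks: the cost is $\mathbb E\max_b(\text{makespan in block }b)$, and bounds on the individual expectations do not control the expectation of a maximum over many blocks.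

To see how little a single expectation says, take one block with $s\ge2$ machines and $N\ge2$ jobs, each of size $1$ with probability $p=N^{-2}$ and size $0$ otherwise. Let $X\sim\mathrm{Bin}(N,p)$ be the number of jobs of size $1$. Consider the worst reservation imaginable: one machine, the same for every job. Its cost is $\mathbb EX=Np=\frac1N$. The omniscient optimum of the block is at least
$$\Pr[X\ge1]\ge Np-\binom N2p^2\ge\frac1N-\frac1{2N^2}\ge\frac{3}{4N}.$$
So in expectation, within one block, even this reservation is within a factor $\frac43$ of optimal. Such a block penalizes a bad reservation only through events of small probability.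

## Comparing two rare events

Many independent blocks make rare events visible: among $B$ blocks, an event of probability $1/B$ per block occurs somewhere with probability at least $1-1/e$. So we want an event per block that is bad for every $k$-reservation and not too rare, while the event that is bad for the benchmark is much rarer. The number $B$ of blocks is then placed between the two rates.

Consider a block of $s$ machines with $N$ jobs of size $1$ with probability $p$ and $0$ otherwise. The two events are as follows.

* A fixed $k$-reservation is hurt as soon as $Lk$ specific jobs, all reserved inside the same $k$ machines, have size $1$. This has probability $p^{Lk}$. Such jobs exist by the pigeonhole principle once $N\ge Lk\binom sk$.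
* The benchmark can spread the jobs of size $1$ over all $s$ machines. It exceeds makespan $1$ only if at least $s+1$ jobs of the block have size $1$, which by a union bound has probability at most $(Np)^{s+1}$.

With $p=N^{-2}$ these rates are $N^{-2Lk}$ and at most $N^{-(s+1)}$. The choice $s=2Lk$ separates them by a factor of $N$, and $B=N^{2Lk}$ blocks make the first event likely and the second unlikely. There is no circularity: $s$ is chosen first, then $N$, then $p$ and $B$.

*The case $k=1$, $L=2$ by hand.* Here $s=4$, $N=2\binom41=8$, $p=\frac1{64}$, $B=8^4=4096$. Any $1$-reservation puts two of the eight jobs of a block on the same machine. Both have size $1$ with probability $64^{-2}=\frac1{4096}=\frac1B$, and then the makespan is at least $2$. So the cost is at least $2(1-1/e)>1.26$. The benchmark needs five jobs of size $1$ in a block to exceed $1$; the calculation below gives $\mathrm{OPT_{AD}}\le1+\frac1{8\cdot4!}<1.01$.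

## The block instance: proof of Theorem 1

**Construction.** Fix $k,L\ge1$ and let
$$s=2Lk,\qquad N=Lk\binom{2Lk}{k},\qquad p=N^{-2},\qquad B=N^{2Lk}.$$
There are $B$ disjoint blocks of $s$ machines. Each block has its own $N$ jobs, whose eligible set is the set of all $s$ machines of the block. All sizes are independent, with $P_j=1$ with probability $p$ and $P_j=0$ otherwise. Call $j$ active if $P_j=1$. Since $1\le k<s$, we have $\binom sk\ge s\ge2$, so $N\ge2$. The number of machines is $m_0=2Lk\,N^{2Lk}$. For $k=2$ this reads $s=4L$, $N=4L^2(4L-1)$, $B=N^{4L}$.

**Step 1. The adaptive optimum is at most $5/4$.** This step shows that a simple policy almost never needs makespan above $1$. Process the jobs in any fixed order and put each on a currently least-loaded machine of its block. Within a block the loads are integers. They never differ by more than $1$: a job of size $0$ changes nothing, and a job of size $1$ raises a minimum load by $1$. So if $X_b$ is the number of active jobs of block $b$, the final maximum load of the block is $\lceil X_b/s\rceil$. This is at most $1$ if $X_b\le s$, and at most $X_b$ otherwise. Hence, pointwise,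
$$\max_b\lceil X_b/s\rceil\le1+\sum_bX_b\mathbf 1(X_b\ge s+1),$$
and with $X\sim\mathrm{Bin}(N,p)$,
$$\mathrm{OPT_{AD}}\le1+B\cdot\mathbb E[X\mathbf 1(X\ge s+1)].\tag{1}$$

To evaluate the last expectation, write $X=\sum_jI_j$ with $N$ independent indicators. Then $\mathbb E[X\mathbf 1(X\ge s+1)]=\sum_j\Pr[I_j=1,\ X\ge s+1]$. Given $I_j=1$, the event $X\ge s+1$ says that at least $s$ of the other $N-1$ indicators are $1$. So, by a union bound over $s$-subsets of those indicators,
$$\mathbb E[X\mathbf 1(X\ge s+1)]=Np\,\Pr[\mathrm{Bin}(N-1,p)\ge s]\le Np\binom{N-1}sp^s\le\frac{(Np)^{s+1}}{s!}=\frac{N^{-(2Lk+1)}}{(2Lk)!}.$$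
Multiplying by $B=N^{2Lk}$ in (1) gives
$$\mathrm{OPT_{AD}}\le1+\frac1{N(2Lk)!}\le1+\frac1{2N}\le\frac54 .$$

**Step 2. Every $k$-reservation costs at least $(1-1/e)L$.** This step finds, in each block, a small set of jobs that the reservation has crowded together. Let $\sigma$ be any $k$-reservation and fix a block. Extend each $\sigma(j)$ to some $k$-subset of the block containing it, which is possible as $k\le s$. There are $\binom sk$ such subsets and $N=Lk\binom sk$ jobs in the block. By pigeonhole some $k$-set $R$ is chosen for at least $Lk$ jobs. Let $Q$ be a set of exactly $Lk$ of them, so $\sigma(j)\subseteq R$ for all $j\in Q$.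

If all jobs of $Q$ are active, every consistent assignment puts total load at least $Lk$ on the $k$ machines of $R$, so the makespan is at least $L$. The set $Q$ depends only on $\sigma$, not on the sizes, so this event has probability $p^{Lk}=N^{-2Lk}=1/B$. The events of different blocks are independent. So some block suffers it with probability
$$1-(1-1/B)^B\ge1-1/e,$$
and therefore $\mathrm{cost}(\sigma)\ge(1-1/e)L$.

**Step 3. The ratio, and the answer to both questions.** Since $(1-1/e)/(5/4)>\frac12$, Steps 1 and 2 give $\mathrm{cost}(\sigma)\ge\frac L2\mathrm{OPT_{AD}}\ge\frac L2\mathrm{OPT}_m$. Also $\mathrm{OPT}_m>0$, as some job is active with positive probability. Take $k=2$ and $L>2\max(c,c')$: no $2$-reservation of this instance has cost at most $c\,\mathrm{OPT}_m$, or at most $c'\,\mathrm{OPT_{AD}}$. So neither constant exists. Choosing $\sigma$ at random does not help, since the resulting cost is an average of costs of deterministic reservations.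

**Step 4. Dependence on $m$ and $k$.** This step measures how large the instance is, and then fits it into a prescribed number $m$ of machines. We use $\binom{2Lk}k\le\big(\frac{e\cdot2Lk}{k}\big)^k=(2eL)^k$ and $\log k\le k-1$. First,
$$\log L+\log k\le\log L+k-1\le k\log(2eL),$$
because $k\log(2eL)=k(1+\log2+\log L)$. Hence $\log N\le\log L+\log k+k\log(2eL)\le2k\log(2eL)$. Similarly $\log(2Lk)\le\log(2L)+k-1\le k\log(2eL)$. Therefore
$$\log m_0=\log(2Lk)+2Lk\log N\le(k+4Lk^2)\log(2eL)\le5Lk^2\log(2eL).\tag{2}$$

Now let $m,k$ be given with $g=\log m/k^2\ge13$, and put $L=\lfloor g/(5\log g)\rfloor$. The function $g/\log g$ is increasing for $g\ge e$, and $13>5\log13$ (as $5\log 13<12.83$). So $g/(5\log g)\ge1$, and hence $L\ge1$. Because $\lfloor x\rfloor\ge x/2$ for $x\ge1$, also $L\ge g/(10\log g)$. Next, $2eL\le\frac{2e}{5\log g}\,g\le g$, since $2e<5.5$ and $5\log g>12$. So $5L\log(2eL)\le\frac{g}{\log g}\cdot\log g=g$. By (2), $\log m_0\le gk^2=\log m$, that is, $m_0\le m$. Add $m-m_0$ machines that are eligible for no job; this changes nothing. In the resulting $m$-machine instance every $k$-reservation costs at least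
$$\frac L2\mathrm{OPT_{AD}}\ge\frac g{20\log g}\mathrm{OPT_{AD}}.\qquad\blacksquare$$

Two consequences will be used below. For fixed $k$ and $\log m\ge13k^2$ we have $0<\log g\le\log\log m$, so the ratio is at least
$$\frac{\log m}{20k^2\log\log m}.\tag{3}$$
And if a ratio $c$ is guaranteed for all $m$-machine instances, then $g<13$ or $\frac g{20\log g}\le c$. Either way $g$ is bounded by a number depending only on $c$, so $k=\Omega_c(\sqrt{\log m})$.

## Truncation and an averaged omniscient assignment

Theorems 2 and 3 use three facts, obtained by comparing with the omniscient optimum. In both theorems, if $\mathrm{OPT}_m=\infty$ there is nothing to prove. If $\mathrm{OPT}_m=0$, then all $P_j=0$ almost surely, since $\max_jP_j$ is at most the makespan, and every reservation has cost $0$. Otherwise divide all sizes by $\mathrm{OPT}_m$; so assume $\mathrm{OPT}_m=1$.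

Let $A(j)$ be the machine of $j$ in an omniscient optimal assignment. To choose it measurably, list the finitely many assignments and take the first minimizer. Let $\Lambda$ be its makespan, so $\mathbb E\Lambda=1$. Put
$$P_j'=P_j\mathbf 1(P_j\le2),\qquad P_j''=P_j\mathbf 1(P_j>2),\qquad\mu_j=\mathbb EP_j'.$$

**Fact (a): $\sum_j\mathbb EP_j''\le2$.** This lets us place the very large jobs carelessly. Let $M=\max_jP_j\le\Lambda$. Then $\mathbb EM\le1$, and Markov's inequality gives $\Pr[M>2]\le\frac12$. Let $E_j$ be the event that $P_i\le2$ for all $i\ne j$. It contains $\{M\le2\}$, so $\Pr[E_j]\ge\frac12$, and it is independent of $P_j$. At most one $j$ has $P_j''\mathbf 1_{E_j}>0$: if $P_j>2$ and $E_j$ holds, all other $P_i''$ vanish. So $\sum_jP_j''\mathbf 1_{E_j}\le M$. Taking expectations,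
$$1\ge\mathbb EM\ge\sum_j\Pr[E_j]\,\mathbb EP_j''\ge\frac12\sum_j\mathbb EP_j''.$$

**Fact (b): an averaged fractional assignment.** If $\mu_j>0$, let $x_{ij}=\mathbb E[P_j'\mathbf 1(A(j)=i)]/\mu_j$. If $\mu_j=0$, let $x_{\cdot j}$ be any distribution on $M_j$. Since $A(j)\in M_j$ always, $x_{\cdot j}$ is a probability distribution on $M_j$. When $\mu_j=0$ we have $P_j'=0$ almost surely, so for every machine $i$
$$\sum_j\mu_jx_{ij}=\mathbb E\Big[\sum_{j:A(j)=i}P_j'\Big]\le\mathbb E\Lambda=1.$$

**Fact (c): a volume bound.** For every set $V$ of machines, the jobs with $M_j\subseteq V$ are all placed in $V$ by $A$, so $\sum_{j:M_j\subseteq V}P_j'\le|V|\Lambda$. Taking expectations, $\sum_{j:M_j\subseteq V}\mu_j\le|V|$.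

## One reservation gives $O(\log m/\log\log m)$: proof of Theorem 2

The plan is to sample one machine per job from $x$ and to bound the expected maximum load through exponential moments.

**Step 1. Sampling.** This step defines the reservation and reads off the mean loads. Independently for each $j$, and independently of all sizes, choose $\sigma(j)=\{i\}$ with probability $x_{ij}$. Let
$$Z_i=\frac12\sum_jP_j'\mathbf 1(\sigma(j)=\{i\}).$$
For fixed $i$ this is a sum of independent $[0,1]$-valued variables, and $\mathbb EZ_i=\frac12\sum_j\mu_jx_{ij}\le\frac12$ by (b).

**Step 2. Exponential moments.** This step bounds $\mathbb Ee^{\theta Z_i}$ for $\theta>0$. For $W\in[0,1]$, convexity gives $e^{\theta W}\le1+(e^\theta-1)W$, so $\mathbb Ee^{\theta W}\le1+(e^\theta-1)\mathbb EW\le\exp\big((e^\theta-1)\mathbb EW\big)$. Multiplying over the independent summands of $Z_i$ gives $\mathbb Ee^{\theta Z_i}\le\exp\big((e^\theta-1)\mathbb EZ_i\big)\le\exp\big(\frac12(e^\theta-1)\big)$.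

**Step 3. The maximum.** This step passes from single machines to all of them. By Jensen's inequality and $e^{\theta\max_iZ_i}\le\sum_ie^{\theta Z_i}$,
$$\mathbb E\max_iZ_i\le\frac1\theta\log\mathbb Ee^{\theta\max_iZ_i}\le\frac1\theta\log\sum_i\mathbb Ee^{\theta Z_i}\le\frac{\log m+\frac12e^\theta}\theta .$$
Take $\theta=\log\log m$, which is positive as $m\ge3$. Then $e^\theta=\log m$ and the bound is $\frac32\cdot\frac{\log m}{\log\log m}$.

**Step 4. The cost.** This step adds the large jobs and removes the randomness of $\sigma$. The makespan of $\sigma$ is at most $2\max_iZ_i+\sum_jP_j''$. By (a), its expectation over both $\sigma$ and the sizes is at most $3\frac{\log m}{\log\log m}+2$. Since $\sigma$ is independent of the sizes, this is an average of $\mathrm{cost}(\sigma)$ over outcomes of $\sigma$, and some fixed $\sigma$ is at most the average.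

**Step 5. The worst-case ratio for fixed $k$.** This step combines the two theorems. A $1$-reservation is a $k$-reservation, and $\mathrm{OPT}_m\le\mathrm{OPT_{AD}}$. So the bound just proved holds for the best $k$-reservation against both benchmarks. It is $O(\log m/\log\log m)$, because $t/\log t\ge e$ for $t>1$. Conversely, (3) gives instances in which the ratio to $\mathrm{OPT_{AD}}$, hence also the ratio to $\mathrm{OPT}_m$, is at least $\frac{\log m}{20k^2\log\log m}$ whenever $\log m\ge13k^2$. So both worst-case ratios are $\Theta_k(\log m/\log\log m)$. $\blacksquare$

Thus, in the worst case, a second reservation, or any fixed number of them, improves on one reservation by at most a constant factor.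

## Logarithmically many reservations on laminar families: proof of Theorem 3

Let $\ell=\lceil\log m\rceil\ge1$. A first idea is to draw $\ell$ machines per job from $x_{\cdot j}$ instead of one, and to share each job evenly among its draws. It stops because $x$ may be concentrated. Take $m$ jobs of deterministic size $1$, each eligible on all $m$ machines: then $\mathrm{OPT}_m=1$, $A$ is a bijection, and every $x_{ij}$ is $0$ or $1$. All $\ell$ draws of a job coincide, so nothing is shared. In exponential moments, the number $c$ of draws of machine $i$ has $\mathbb Ee^c-1=e^\ell-1$ when $x_{ij}=1$, whereas the calculation below needs a bound linear in $\ell x_{ij}$.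

So we sample from a different fractional assignment, which is spread by construction: no machine receives more than a $1/\ell$ fraction of any job. A job with few eligible machines cannot be spread, but for such a job we can reserve everything. Call $j$ *small* if $|M_j|\le2\ell$ and *large* otherwise. For small jobs put $\sigma(j)=M_j$.

**Step 1. A spread fractional assignment of the large jobs.** We claim that there are $y_{ij}\ge0$ ($j$ large, $i\in M_j$) with
$$\sum_iy_{ij}=1,\qquad y_{ij}\le\frac1\ell,\qquad\sum_{j\text{ large}}\mu_jy_{ij}\le2\ \text{ for all }i.$$

If $\mu_j=0$, take $y_{\cdot j}$ uniform on $M_j$; then $y_{ij}=1/|M_j|<1/\ell$, and $j$ does not enter the third condition. In the rest of this step, "large" means large with $\mu_j>0$. Consider the flow network with arcs source$\,\to j$ of capacity $\mu_j$, arcs $j\to i$ of capacity $\mu_j/\ell$ for $i\in M_j$, and arcs $i\to\,$sink of capacity $2$. A flow of value $\sum_j\mu_j$ saturates all source arcs, and $y_{ij}=\mathrm{flow}(j\to i)/\mu_j$ then satisfies the claim. By the max-flow–min-cut theorem it suffices to show that every cut has capacity at least $\sum_j\mu_j$.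

Let $S$ be the set of machines on the source side. They contribute $2|S|$. A job on the sink side contributes $\mu_j$. A job on the source side contributes $\mu_j|M_j\setminus S|/\ell$. So the cheapest cut with this $S$ has capacity $\sum_j\mu_j\min(1,|M_j\setminus S|/\ell)+2|S|$, and we need
$$\sum_{j\text{ large}}\mu_j\Big(1-\frac{|M_j\setminus S|}\ell\Big)^+\le2|S|\qquad\text{for all }S.\tag{4}$$

Only jobs with $|M_j\setminus S|<\ell$ contribute to (4). Let $V_1,\dots,V_r$ be the inclusion-maximal sets among the $M_j$ of contributing jobs. By laminarity they are pairwise disjoint, and every contributing $M_j$ lies in one of them. Each $V_a$ is itself the eligible set of a contributing large job, so $|V_a|>2\ell$ and $|V_a\setminus S|<\ell$. Thus $|V_a\setminus S|<\frac12|V_a|$, that is, $|V_a|<2|V_a\cap S|$. By (c), the left side of (4) is at most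
$$\sum_a\sum_{j:M_j\subseteq V_a}\mu_j\le\sum_a|V_a|\le2\sum_a|V_a\cap S|\le2|S|.$$
The last inequality uses that the $V_a$ are disjoint. This proves the claim.

**Step 2. Sampling.** This step turns $y$ into a reservation that supports a good fractional assignment for the realized sizes. Independently for each large $j$, and independently of the sizes, draw $\ell$ machines i.i.d. from $y_{\cdot j}$. Let $\sigma(j)$ be the set of machines drawn, let $c_{ij}\sim\mathrm{Bin}(\ell,y_{ij})$ be the number of times $i$ is drawn, and let $z_{ij}=c_{ij}/\ell$. Then $z_{\cdot j}$ is a fractional assignment of $j$ supported on $\sigma(j)$. Let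
$$Y_i=\sum_{j\text{ large}}P_j'z_{ij},\qquad\theta=\frac\ell2 .$$
Since $P_j'/2\in[0,1]$, convexity gives
$$e^{\theta P_j'z_{ij}}=e^{(P_j'/2)c_{ij}}\le1+\frac{P_j'}2\big(e^{c_{ij}}-1\big).$$
Put $u=\ell y_{ij}$. By Step 1, $u\in[0,1]$, so convexity of $u\mapsto e^{(e-1)u}$ on $[0,1]$ gives
$$\mathbb Ee^{c_{ij}}-1=\big(1+(e-1)y_{ij}\big)^\ell-1\le e^{(e-1)u}-1\le u\big(e^{e-1}-1\big)\le5u,$$
where $e^{e-1}<5.6$. As $c_{ij}$ and $P_j'$ are independent,
$$\mathbb Ee^{\theta P_j'z_{ij}}\le1+\frac{\mu_j}2\cdot5\ell y_{ij}\le\exp\Big(\frac52\ell\mu_jy_{ij}\Big).$$
For fixed $i$ the summands of $Y_i$ are independent over $j$. So Step 1 gives $\mathbb Ee^{\theta Y_i}\le\exp\big(\frac52\ell\cdot2\big)=e^{5\ell}$. By Jensen's inequality, as in the proof of Theorem 2,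
$$\mathbb E\max_iY_i\le\frac1\theta\log\big(me^{5\ell}\big)\le\frac2\ell(\ell+5\ell)=12 .$$
The draws are independent of the sizes, so we can fix an outcome of the sampling for which $\mathbb E[\max_iY_i]\le12$ over the sizes alone. From now on $\sigma$ and $z$ are fixed.

**Step 3. Rounding a fractional assignment.** This step shows that going from fractional to integral costs one job size. It is the rounding theorem of Lenstra–Shmoys–Tardos (Math. Program. 46, 1990) and Shmoys–Tardos (Math. Program. 62, 1993): a fractional assignment with loads at most $T$ of jobs of sizes at most $t$ can be rounded, within its support, to an integral one with loads at most $T+t$. In our setting, where a job has the same size on all its machines, there is a short proof.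

Jobs of size $0$ go anywhere in their support. For the others let $f_{ij}=p_jz_{ij}$, and consider the bipartite graph of jobs and machines with an edge $ij$ whenever $f_{ij}>0$. If it contains a cycle, add $\delta$ and $-\delta$ alternately to $f$ along the cycle. At every vertex of the cycle the two changes cancel, so all job totals $\sum_if_{ij}=p_j$ and all machine loads $\sum_jf_{ij}$ are preserved. Take $\delta$ to be the smallest value $f$ on the decreasing edges. Then $f$ stays nonnegative, at least one edge disappears, and no new edge appears. Repeat until the graph is a forest, and redefine $z_{ij}=f_{ij}/p_j$.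

Root each tree that contains a job at one of its jobs. A job that has a child machine is assigned to one of its children. A job without children is not the root, since every job has an edge; so its only edge goes to its parent machine $i$, with $z_{ij}=1$, and it is assigned to $i$. Now look at a machine $i$. The jobs it receives from below are all of the second kind, and their total size is at most $\sum_jf_{ij}\le T$. From above it receives at most its single parent job, of size at most $t$. So its load is at most $T+t$.

**Step 4. A consistent assignment for realized sizes.** This step places all jobs and adds up three contributions. Given the realized sizes: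

* Assign small jobs as $A$ does, which is consistent as $\sigma(j)=M_j$. Their load on any machine is at most $\Lambda$, with expectation $1$.
* The large jobs with $P_j\le2$ have $P_j=P_j'$, and $z$ is a fractional assignment of them supported on the reserved sets, with loads at most $\max_iY_i$. By Step 3 with $T=\max_iY_i$ and $t=2$, they can be assigned consistently with loads at most $\max_iY_i+2$, which has expectation at most $14$.
* The large jobs with $P_j>2$ go to any of their reserved machines. They add at most $\sum_jP_j''$ to any load, with expectation at most $2$ by (a).

Hence $\mathrm{cost}(\sigma)\le1+14+2=17=17\,\mathrm{OPT}_m$. Small jobs have $|\sigma(j)|\le2\ell$ and large jobs have $|\sigma(j)|\le\ell$, so $\sigma$ is a $2\lceil\log m\rceil$-reservation. $\blacksquare$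

The instances of Theorem 1 are laminar, since their eligible sets are the blocks of a partition. So, for laminar instances, the number of reservations needed for a constant factor against $\mathrm{OPT}_m$ is $\Omega(\sqrt{\log m})$, by the second consequence of Theorem 1, and $O(\log m)$, by Theorem 3. The arguments here do not determine the exact threshold. Nor do they decide whether $O(\log m)$ reservations suffice for non-laminar families, where the disjointness of the sets $V_a$ in Step 1 is no longer available.
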